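# The zeros of a four-term polynomial recurrence, counted by a phase

## 1. A guess: real zeros that interlace

Define polynomials by $W_0(x)=\tfrac1{27}$, $W_1(x)=1+7x$, $W_2(x)=1+139x+1120x^2+468x^3$ and, for $n\ge 3$,
$$W_n(x)=(1+144x)W_{n-1}(x)+54x(2-29x+306x^2)W_{n-2}(x)-5832x^3(1-11x)W_{n-3}(x).\tag{1}$$
A real polynomial is called *real-rooted* if all its roots are real; constants count as real-rooted. The conjecture, which comes from J.L. Gross, T. Mansour, T.W. Tucker, and D.G.L. Wang, "Root geometry of polynomial sequences I: Type $(0,1)$", arXiv:1501.06107 (2015), says that every $W_n$ is real-rooted. We are to prove or disprove it.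

A natural first guess is: yes, and by interlacing. Two polynomials $f,g$ with simple real zeros and $\deg g=\deg f+1$ *interlace* if between any two consecutive zeros of $g$ there is exactly one zero of $f$. For example $f=x$ and $g=x^2-1$ interlace. Interlacing is convenient because it can often be carried along a recurrence by induction. Let us test both halves of the guess.

*The case $n=1$.* The only zero is $-\tfrac17$.

*The case $n=2$.* By direct evaluation
$$W_2(0)=1,\quad W_2(-0.01)=-0.278\ldots,\quad W_2(-0.12)=-0.360\ldots,\quad W_2(-0.13)=0.829\ldots,\quad W_2(-3)=-2972 .$$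
So the cubic $W_2$ has exactly one zero in each of $(-0.01,0)$, $(-0.13,-0.12)$, $(-3,-0.13)$, and these are all its zeros.

*The case $n=3$.* Expand the three terms of (1). They are
$$\begin{aligned}(1+144x)W_2&=1+283x+21136x^2+161748x^3+67392x^4,\\ 54x(2-29x+306x^2)(1+7x)&=108x-810x^2+5562x^3+115668x^4,\\ -5832x^3(1-11x)\cdot\tfrac1{27}&=-216x^3+2376x^4,\end{aligned}$$
so that
$$W_3=1+391x+20326x^2+167094x^3+185436x^4 .$$
Now $W_3(0)=1$, $W_3(-0.01)=-1.04\ldots$, $W_3(-0.02)=0.0033\ldots$, $W_3(-0.12)=-3.5\ldots$, and $W_3(x)\to+\infty$ as $x\to-\infty$. Hence $W_3$ has exactly one zero in each of $(-0.01,0)$, $(-0.02,-0.01)$, $(-0.12,-0.02)$, $(-\infty,-0.12)$.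

So real-rootedness survives. Interlacing does not: the two middle zeros of $W_3$ are consecutive and both lie in $(-0.12,-0.01)$, where $W_2$ has no zero at all.

One can also see where the induction stops. Let $\xi<0$ be a zero of $W_{n-1}$ and put $\xi=-y$. Then (1) reads
$$W_n(\xi)=-54y(2+29y+306y^2)\,W_{n-2}(\xi)+5832y^3(1+11y)\,W_{n-3}(\xi),$$
with a negative and a positive coefficient. If $W_{n-2}(\xi)$ and $W_{n-3}(\xi)$ have the same sign, the two terms oppose each other and the sign of $W_n(\xi)$ is not decided. This happens at once: for $n=3$ and the zero $\xi\in(-0.13,-0.12)$ of $W_2$, both $W_1(\xi)=1+7\xi$ and $W_0$ are positive. We need information on the size of the terms, not only on their signs.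

The conjecture is true.

**Theorem 1.** For $m\ge1$, $\deg W_{2m}=3m$; for $m\ge0$, $\deg W_{2m+1}=3m+1$. For $n\ge1$, $W_n$ has $\deg W_n$ distinct real zeros, all negative.

The degrees are quick. The leading terms of the three coefficients in (1) are $144x$, $16524x^3$ and $+64152x^4$, all positive. $W_0,W_1,W_2$ have positive leading coefficients and $W_1,W_2$ have degrees $1,3$. Assume the statement below $n\ge3$, with positive leading coefficients. If $n=2m$, the three terms have degrees $1+(3m-2)=3m-1$, $3+(3m-3)=3m$ and $4+(3m-5)=3m-1$. If $n=2m+1$, they have degrees $1+3m$, $3+(3m-2)=3m+1$ and $4+(3m-3)=3m+1$. No cancellation occurs at the top because all leading coefficients are positive, and the leading coefficient of $W_n$ is again positive.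

So we need about $\tfrac32n$ real zeros, exactly $\deg W_n$ of them. An argument that misses even a bounded number is not enough.

## 2. Oscillation at a fixed point: a model and a closed formula

**Example (the model).** Let $U_0=1$, $U_1=2x$, $U_n=2xU_{n-1}-U_{n-2}$. For fixed $x=\cos\theta$ with $0<\theta<\pi$ the characteristic equation $\lambda^2=2x\lambda-1$ has roots $e^{\pm i\theta}$, and $U_n(\cos\theta)=\sin((n+1)\theta)/\sin\theta$. At the $n+1$ values $\theta_k=(k+\tfrac12)\pi/(n+1)$, $0\le k\le n$, the sign of $U_n$ is $(-1)^k$. Hence there are $n=\deg U_n$ sign changes, and all zeros of $U_n$ are real. No interlacing was used: we fix $x$, solve the recurrence in $n$, and let a *phase* run.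

We try the same for (1). Three things are new. There is a third, real characteristic root $\rho$, which adds a term that does not oscillate. The phase receives a contribution from the initial values. And the cubic has a non-real pair only for some $x$. We deal with these in turn.

**Step 2.1 (notation on the negative axis).** This step turns the recurrence at $x=-y$ into a cubic with explicit coefficients. For $y>0$ put
$$A=144y-1,\quad Q=2+29y+306y^2,\quad B=54yQ,\quad C=5832y^3(1+11y),\quad p(\lambda)=\lambda^3+A\lambda^2+B\lambda-C.\tag{2}$$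
At $x=-y$ the coefficients in (1) are $a=1+144x=-A$, $b=54x(2-29x+306x^2)=-B$ and $-5832x^3(1-11x)=C$, so $p=p_y$ is the characteristic polynomial of (1). Note $B>0$ and $C>0$. Let $V_n=27W_n(-y)$; then $V_0=1$ and $V_1=27(1-7y)$.

**Step 2.2 (closed formula).** Here we solve the recurrence. Put
$$P(\lambda)=\lambda^2+(26-45y)\lambda+54y(8+85y+72y^2).$$
If $p$ has distinct roots $\lambda_1,\lambda_2,\lambda_3$, then
$$V_n=\sum_{i=1}^3\lambda_i^n\,\frac{P(\lambda_i)}{p'(\lambda_i)}\qquad(n\ge0).\tag{3}$$

The right side satisfies the recurrence, so only $n=0,1,2$ must be checked. Let $h_k=\sum_i\lambda_i^k/p'(\lambda_i)$. For $k\le2$, Lagrange interpolation gives $\lambda^k=\sum_i\lambda_i^k\prod_{j\ne i}\frac{\lambda-\lambda_j}{\lambda_i-\lambda_j}$. Since $p'(\lambda_i)=\prod_{j\neq i}(\lambda_i-\lambda_j)$, the coefficient of $\lambda^2$ is $h_k$; so $h_0=h_1=0$, $h_2=1$. The recurrence $h_{k+3}=ah_{k+2}+bh_{k+1}+Ch_k$ then gives $h_3=a$, $h_4=a^2+b$. Take the polynomial $\lambda^2+q_1\lambda+q_0$ with $q_1=V_1-a$ and $q_0=V_2-aV_1-b$.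 The sum in (3) formed with it equals $h_2=1=V_0$ for $n=0$; it equals $h_3+q_1h_2=V_1$ for $n=1$; and it equals $h_4+q_1h_3+q_0h_2=a^2+b+aV_1-a^2+V_2-aV_1-b=V_2$ for $n=2$. It remains to see that this polynomial is $P$. First, $q_1=27-189y-1+144y=26-45y$. Next, $V_2=27-3753y+30240y^2-12636y^3$, $aV_1=(1-144y)(27-189y)=27-4077y+27216y^2$ and $-b=B=108y+1566y^2+16524y^3$, so
$$q_0=432y+4590y^2+3888y^3=54y(8+85y+72y^2).$$

**Definition.** $\Omega=\{y>0:\ p_y\text{ has non-real roots}\}$. For $y\in\Omega$ let $\rho$ be the real root and $\lambda=re^{i\theta}$, $0<\theta<\pi$, the root in the upper half plane. The three roots $\rho,\lambda,\bar\lambda$ are then distinct.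

Since $\lambda$ is a simple root, the implicit function theorem shows that $\Omega$ is open and that $\rho,\lambda,r,\theta$ are real-analytic functions of $y$ on $\Omega$.

**Step 2.3 (separating the oscillating part).** The purpose is to write $V_n$ as the imaginary part of one complex number plus a correction. Comparing coefficients in $p=(t-\rho)(t-\lambda)(t-\bar\lambda)$ gives
$$2\operatorname{Re}\lambda=-(A+\rho),\qquad r^2=B-2\rho\operatorname{Re}\lambda=B+\rho(\rho+A),\qquad r^2\rho=C,\ \text{ so }\rho>0.\tag{4}$$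
Since $\lambda^2=2(\operatorname{Re}\lambda)\lambda-r^2=-(A+\rho)\lambda-r^2$ and $26-45y-(144y-1)=27-189y=V_1$, and since $54y(8+85y+72y^2)-B=54y(6+56y-234y^2)$,
$$P(\lambda)=(V_1-\rho)\lambda+E,\qquad E=108y(3+28y-117y^2)-\rho(\rho+A).\tag{5}$$
In particular $\operatorname{Im}P(\lambda)=(V_1-\rho)\,r\sin\theta$.

Now $p'(\rho)=|\lambda-\rho|^2$ and $p'(\lambda)=(\lambda-\rho)(\lambda-\bar\lambda)=2ir\sin\theta\,(\lambda-\rho)$. The terms of $\lambda$ and $\bar\lambda$ in (3) are conjugate, and for every complex number $z$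
$$2\operatorname{Re}\frac{z}{2ir\sin\theta\,(\lambda-\rho)}=\frac1{r\sin\theta}\operatorname{Im}\frac z{\lambda-\rho}=\frac{\operatorname{Im}[z(\bar\lambda-\rho)]}{r\sin\theta\,|\lambda-\rho|^2}.$$
With $z=\lambda^nP(\lambda)$ and after multiplication by $r\sin\theta\,|\lambda-\rho|^2$, formula (3) becomes
$$r\sin\theta\,|\lambda-\rho|^2\,V_n=\operatorname{Im}\big[\lambda^nP(\lambda)(\bar\lambda-\rho)\big]+\rho^nP(\rho)\,r\sin\theta .\tag{6}$$

So the sign of $V_n$ is read off from the argument of $\lambda^nP(\lambda)(\bar\lambda-\rho)$, wherever this argument is an odd multiple of $\pi/2$ and the last term is smaller than the modulus of this number.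

**Step 2.4 (the real root is small).** We bound $\rho$ from above, and hence $r=\sqrt{C/\rho}$ from below. For $y\in\Omega$ we have $p(t)=(t-\rho)|t-\lambda|^2$ for real $t$, so $p(t)>0$ is equivalent to $t>\rho$. At $t=54y^2$,
$$p(t)=t^3+2916y^4(144y-1)+2916y^3(2+29y+306y^2)-5832y^3-64152y^4=t^3+2916y^4(6+450y)>0 .$$
If $y\ge\frac1{144}$, then $A\ge0$, and at $t=\frac{108}{25}y$
$$p(t)>Bt-C=\tfrac{5832y^2}{25}\big[Q-25y(1+11y)\big]=\tfrac{5832y^2}{25}\big[2+4y+31y^2\big]>0 .$$
Hence
$$\rho<54y^2\quad(y\in\Omega),\qquad\qquad \rho<4.32\,y\quad(y\in\Omega,\ y\ge\tfrac1{144}).\tag{7}$$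
Using $\rho<54y^2$ in $r^2=C/\rho$ and $(r/\rho)^2=C/\rho^3$,
$$r^2>108y(1+11y),\qquad \Big(\frac r\rho\Big)^2>\frac{1+11y}{27y^3}\quad(y\in\Omega),\tag{8}$$
and the last bound decreases in $y$. At $y=\frac18$ it equals $\frac{1216}{27}>45$, and at $y=\frac17$ it equals $\frac{98}{3}>32$. So
$$\frac r\rho>6\quad(y\in\Omega,\ y\le\tfrac18),\qquad \frac r\rho>5\quad(y\in\Omega,\ y\le\tfrac17).\tag{9}$$

For example, at $y=\frac1{100}$ (which is in $\Omega$ by Step 3.1) we get $\rho<0.0054$ and $r>\sqrt{1.1988}>1.09$, so $r/\rho>200$: the real root hardly matters.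

## 3. Where the cubic has a non-real pair

**Step 3.1 (four test places).** We show that $\Omega$ contains two separated intervals, and fence in their end points.

*At $y=\frac1{1000}$ there are three distinct real roots.* Here $A=-0.856$, $B=0.10958\ldots$, $C=5.896\ldots\cdot10^{-6}$. Then $p(0)=-C<0$, $p(0.001)>0.0001-0.00001>0$, $p(0.4)=0.064-0.13696+0.0438\ldots-C<0$ and $p(1)>0$.

*$[\frac1{144},\frac1{100}]\subset\Omega$.* Here $0\le A\le0.44$ and $4B=216yQ\ge432y\ge3>A^2$, so $\lambda^2+A\lambda+B>0$ for all real $\lambda$. For $\lambda\le0$ this gives $p(\lambda)=\lambda(\lambda^2+A\lambda+B)-C<0$. On $[0,\infty)$, $p'=3\lambda^2+2A\lambda+B>0$. So there is exactly one real root, and it is simple; the other two roots are non-real.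

*At $y=\frac1{10}$ there are three distinct real roots.* Here $p(\lambda)=\lambda^3+13.4\lambda^2+42.984\lambda-12.2472$ and
$$p(-6.8)=-314.432+619.616-292.2912-12.2472=0.6456>0>p(0),$$
so there are roots in $(-\infty,-6.8)$, $(-6.8,0)$ and $(0,\infty)$.

*$[\frac18,\infty)\subset\Omega$.* Here $A>0$, so $p'>0$ on $[0,\infty)$ and $p(0)<0$; there is exactly one positive root, and it is simple. We must exclude roots $-s$ with $s\ge0$. Put
$$G=A^2-4B=1-720y+14472y^2-66096y^3,\qquad p(-s)=-s\Big[\big(s-\tfrac A2\big)^2-\tfrac G4\Big]-C .$$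
We have $G'=-720+28944y-198288y^2$, and $G''=28944-396576y<0$ for $y\ge\frac18$. Since $G'(\frac18)=-200.25<0$, $G$ is decreasing on $[\frac18,\infty)$, with $G(\frac18)=8.03125$ and $G(0.15)=-4.454<0$. If $G\le0$, then $p(-s)\le-C<0$. If $G>0$, then $y<0.15$, so $\frac A2<10.3$. Suppose $p(-s)\ge0$ in this case. Then $s\big[\frac G4-(s-\frac A2)^2\big]\ge C>0$. This forces $s<\frac A2+\frac{\sqrt G}2<10.3+1.42<11.8$ and $C\le\frac{sG}4<11.8\cdot2.01<24$. But $C$ increases in $y$ and $C(\frac18)=27.05\ldots>27$, a contradiction. So no root is $\le0$, and the other two roots are non-real.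

**Definition.** $I_1=(\alpha,\beta)$ is the component of $\Omega$ containing $[\frac1{144},\frac1{100}]$, and $I_2=(\gamma,\infty)$ is the component containing $[\frac18,\infty)$.

If $p_y$ has three distinct real roots, then the sign changes of $p_y$ persist for nearby $y$, so $y$ is not in the closure of $\Omega$. This applies to $\frac1{1000}$ and $\frac1{10}$. Also $\Omega$ is open. Hence all inequalities here are strict:
$$\tfrac1{1000}<\alpha<\tfrac1{144},\qquad\tfrac1{100}<\beta<\tfrac1{10}<\gamma<\tfrac18 .\tag{10}$$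

**Step 3.2 (the roots at the end points).** We need the limits of $\lambda$ and $\rho$, because they fix the limits of the phase. Let $e\in\{\alpha,\beta,\gamma\}$. Then $e\notin\Omega$, so all roots of $p_e$ are real. As $y\to e$ inside the interval, $\lambda$ stays bounded. By continuity of roots each limit point of $\lambda$ is real, and being also a limit of $\bar\lambda$ it is a multiple root of $p_e$. A cubic has at most one multiple root $\mu$. So $\lambda,\bar\lambda\to\mu$, and $\rho=-A-2\operatorname{Re}\lambda$ tends to the remaining root $\rho_0$. Since $\mu^2\rho_0=C>0$, $\rho_0>0$.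

*At $\alpha$:* $\alpha<\frac1{144}$, so $A<0$ and every term of $p(t)$ is $\le0$ for $t\le0$, with $-C<0$. So all roots are positive. By (9), $\mu\ge6\rho_0>\rho_0>0$.

*At $\beta$ and $\gamma$:* both exceed $\frac1{144}$, so $A>0$. Then $p'>0$ on $[0,\infty)$ and $p(0)<0$; the positive root is unique and simple. The multiple root is therefore negative: $\mu<0<\rho_0$.

**Step 3.3 (the sign of $P(\mu)$ at $\beta$).** This sign decides between two possible limits of the phase at $\beta$ that differ by $\pi$.

**Claim.** At $\beta$, $P(\mu)<0$.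

*Proof.* Put $s=-\mu=\frac12(A+\rho_0)$. Letting $y\to\beta$ in (5) and using $\rho_0(\rho_0+A)=2\rho_0s$,
$$P(\mu)=-(V_1-\rho_0)s+108\beta(3+28\beta-117\beta^2)-2\rho_0s=-(V_1+\rho_0)s+108\beta(3+28\beta-117\beta^2).$$
Since $\beta<\frac1{10}$, $V_1>0$; and $s>\frac A2>0$. So $(V_1+\rho_0)s>\frac12V_1A$, and it suffices that
$$\tfrac{27}2(1-7\beta)(144\beta-1)>108\beta(3+28\beta-117\beta^2).$$
Divided by $\frac{27}2$ this reads $-1+151\beta-1008\beta^2>24\beta+224\beta^2-936\beta^3$, that is, $g(\beta)>0$ with
$$g(y)=-1+127y-1232y^2+936y^3 .$$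
On $[0.01,0.1]$ we have $g''=-2464+5616y<0$. Also $g(0.01)>0.14$ and $g(0.1)=0.316$. A concave function that is positive at both ends is positive in between, and $\beta\in(\frac1{100},\frac1{10})$. $\square$

## 4. The phase and its limits

**Definition.** For $y\in I_1\cup I_2$, with principal arguments in $(-\pi,\pi]$,
$$\Phi_n=n\theta+\operatorname{Arg}P(\lambda)+\operatorname{Arg}(\bar\lambda-\rho).\tag{11}$$

This is an argument of $\lambda^nP(\lambda)(\bar\lambda-\rho)$ when $P(\lambda)\ne0$. The last two terms are bounded, so $\Phi_n$ is $n\theta$ up to a bounded error. That crude statement yields $\frac32n-O(1)$ zeros (see (15) below), but not all of them. So we follow the two extra terms exactly.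

**Step 4.1 (continuity).** We show that $\Phi_n$ is continuous on $I_1$ and on $I_2$. Since $\operatorname{Im}(\bar\lambda-\rho)=-r\sin\theta<0$, $\operatorname{Arg}(\bar\lambda-\rho)$ is continuous with values in $(-\pi,0)$. For $\operatorname{Arg}P(\lambda)$ it is enough that $P(\lambda)$ never lies in $(-\infty,0]$. Recall $\operatorname{Im}P(\lambda)=(V_1-\rho)r\sin\theta$.

*(a) $y\le\frac18$.* By (7), $V_1-\rho>27-189y-54y^2\ge27-23.625-0.84375>2.5$. So $\operatorname{Im}P(\lambda)>0$ and $\operatorname{Arg}P(\lambda)\in(0,\pi)$.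

*(c) $y\ge\frac17$.* Here $V_1\le0<\rho$, so $\operatorname{Im}P(\lambda)<0$ and $\operatorname{Arg}P(\lambda)\in(-\pi,0)$.

*(b) $\frac18\le y\le\frac17$.* In between $P(\lambda)$ crosses the real axis, and we must make sure that it crosses the positive half. By (7), $\rho<0.62$; and $A<19.6$. The concave function $3+28y-117y^2$ has values above $4.6$ at $\frac18$ and $\frac17$, so it is $\ge4.6$ throughout. Hence
$$E\ge13.5\cdot4.6-0.62\cdot20.22>49 .$$
Also $\operatorname{Re}\lambda=-\frac12(A+\rho)\in(-10.11,0)$ and $V_1-\rho\le V_1\le3.375$. So $(V_1-\rho)\operatorname{Re}\lambda\ge-3.375\cdot10.11>-34.2$ (if $V_1-\rho\le0$ the product is even $\ge0$). By (5), $\operatorname{Re}P(\lambda)>49-34.2>14$.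

Since $I_1\subset(0,\frac1{10})$, only range (a) occurs on $I_1$.

**Step 4.2 (limits at the four ends).** These numbers are all that the counting will use.

*$y\to\alpha^+$.* $\lambda\to\mu>0$, so $\theta\to0$. Next, $\bar\lambda-\rho\to\mu-\rho_0>0$, so its argument tends to $0$. Finally $P(\mu)>0$, because $\mu>0$ and $26-45\alpha>0$; so $\operatorname{Arg}P(\lambda)\to0$. Thus $\Phi_n\to0$.

*$y\to\beta^-$.* $\lambda\to\mu<0$, so $\theta\to\pi$. The number $\bar\lambda-\rho$ tends to $\mu-\rho_0<0$ from the lower half plane, so its argument tends to $-\pi$. By the Claim and (a), $P(\lambda)$ tends to a negative number from the upper half plane, so $\operatorname{Arg}P(\lambda)\to\pi$. Thus $\Phi_n\to n\pi$.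

*$y\to\gamma^+$.* Again $\theta\to\pi$ and $\operatorname{Arg}(\bar\lambda-\rho)\to-\pi$. Since $\gamma<\frac18$, range (a) gives $\operatorname{Arg}P(\lambda)>0$ near $\gamma$. Thus $\liminf\Phi_n\ge(n-1)\pi$.

*$y\to\infty$.* By (7) and (4), $\rho=O(y)$, $\operatorname{Re}\lambda=O(y)$ and $r^2=B+\rho(\rho+A)\sim16524y^3$. So $\cos\theta=\operatorname{Re}\lambda/r\to0$ and $\theta\to\frac\pi2$; and $(\bar\lambda-\rho)/r\to-i$, so $\operatorname{Arg}(\bar\lambda-\rho)\to-\frac\pi2$. In (5), $(V_1-\rho)\lambda=O(y^{5/2})$, so $P(\lambda)/y^3\to-108\cdot117<0$, with $\operatorname{Im}P(\lambda)<0$ by (c). So $\operatorname{Arg}P(\lambda)\to-\pi$. Thus $\Phi_n\to\frac{n\pi}2-\pi-\frac\pi2=\frac{(n-3)\pi}2$.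

## 5. The real root loses for $n\ge2$

**Lemma.** For $n\ge2$ and $y\in I_1\cup I_2$,
$$r^n\,|P(\lambda)|\,|\lambda-\rho|>\rho^n\,|P(\rho)|\,r\sin\theta .\tag{12}$$

*Proof.* We use the three ranges of Step 4.1; in each one the ratio $r/\rho$ or the growth of $r$ has to beat $|P(\rho)|$.

**Range (a), $y\le\frac18$.** Here $|P(\lambda)|\ge\operatorname{Im}P(\lambda)\ge2.5\,r\sin\theta$. By (9), $(r/\rho)^n>36$ and $|\lambda-\rho|\ge r-\rho\ge\frac56r$, and by (8) $\frac56r>\frac56\sqrt{108y}$. So it suffices that $36\cdot2.5\cdot\frac56\sqrt{108y}>|P(\rho)|$, and the left side exceeds $779\sqrt y$. By (7), $\rho<54y^2\le6.75y$ and $\rho<0.85$. Since $0<26-45y<26$,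
$$|P(\rho)|\le0.85\cdot6.75y+26\cdot6.75y+54y\big(8+\tfrac{85}8+\tfrac{72}{64}\big)\le5.8y+175.5y+54\cdot19.75\,y<1250y .$$
Finally $1250\sqrt y\le1250/\sqrt8<443<779$, so $1250y<779\sqrt y$.

**Range (b), $\frac18\le y\le\frac17$.** Here $|P(\lambda)|>14$ by Step 4.1, $(r/\rho)^n>25$ by (9), and $|\lambda-\rho|\ge|\operatorname{Im}\lambda|=r\sin\theta$. So it suffices that $|P(\rho)|<14\cdot25=350$. With $0<\rho<0.62$ and $0<26-45y<20.4$,
$$0<P(\rho)<0.39+20.4\cdot0.62+\tfrac{54}7\Big(8+\tfrac{85}7+\tfrac{72}{49}\Big)<0.39+20.4\cdot0.62+\tfrac{54}7\cdot21.62<180 .$$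

**Range (c), $y\ge\frac17$.** Here $|P(\lambda)|\ge|\operatorname{Im}P(\lambda)|=(\rho-V_1)r\sin\theta\ge\rho\,r\sin\theta$. Since $\operatorname{Re}\lambda=-\frac12(A+\rho)<0<\rho$, $|\lambda-\rho|\ge r$. Moreover $r^2\ge B>16524y^3>(4.32y)^2>\rho^2$, so $(r/\rho)^n\ge(r/\rho)^2$. Dividing (12) by $\rho^nr\sin\theta$, we see that it suffices to have $(r/\rho)^2\rho r=r^3/\rho>|P(\rho)|$. On one side, since $\sqrt{16524}>128$ and $\sqrt y\ge1/\sqrt7$,
$$\frac{r^3}\rho>\frac{16524\cdot128\,y^{9/2}}{4.32\,y}=489600\,y^{7/2}\ge184000\,y^3 .$$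
On the other side, using $\rho<4.32y$ and then $1\le7y$,
$$|P(\rho)|\le18.7y^2+(26+45y)4.32y+54y(8+85y+72y^2)\le545y+4804y^2+3888y^3\le(26705+33628+3888)y^3<65000y^3 .\qquad\square$$

**Consequence.** By (6) and (11),
$$r\sin\theta\,|\lambda-\rho|^2V_n=r^n|P(\lambda)||\lambda-\rho|\sin\Phi_n+\rho^nP(\rho)\,r\sin\theta .$$
Where $\Phi_n=(k+\frac12)\pi$, the sine is $(-1)^k$ and by (12) the first term decides. So for $n\ge2$ and $y\in I_1\cup I_2$:
$$\Phi_n(y)=(k+\tfrac12)\pi,\ k\in\mathbb Z\quad\Longrightarrow\quad\operatorname{sgn}W_n(-y)=(-1)^k .\tag{13}$$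

## 6. Counting sign changes: proof of Theorem 1

$W_1$ has the single zero $-\frac17$. Let $n\ge2$, and write $n=2m$ or $n=2m+1$ with $m\ge1$.

**Step 6.1 (points on $I_1$).** We look for $n$ points with alternating signs. On $I_1$ the continuous function $\Phi_n$ runs from $0$ to $n\pi$. For $0\le k\le n-1$ let $t_k$ be the first point of $I_1$ with $\Phi_n(t_k)=(k+\frac12)\pi$; it exists by the intermediate value theorem, and it is a true minimum because $\Phi_n\to0$ at $\alpha$. Before reaching level $k+1$ the function passes level $k$, so $t_0<t_1<\dots<t_{n-1}$.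

By themselves these points give only $n-1$ zeros, while the degree is near $\frac32n$. The second interval must supply the rest.

**Step 6.2 (points on $I_2$).** Here the phase comes down. Near $\gamma$, $\Phi_n>(n-\frac32)\pi$, because $\liminf\Phi_n\ge(n-1)\pi$. At infinity $\Phi_n\to\frac{(n-3)\pi}2$, which is $(m-\frac32)\pi$ or $(m-1)\pi$, in both cases less than $(m-\frac12)\pi$. Also $n-2\ge m-1$. Hence $\Phi_n$ passes the levels $(k+\frac12)\pi$ for $k=n-2,n-3,\dots,m-1$ in this order. Fix a point near $\gamma$ before which $\Phi_n>(n-\frac32)\pi$, and take the first passages after it. They are points $u_{n-2}<u_{n-3}<\dots<u_{m-1}$ in $I_2$ with $\Phi_n(u_k)=(k+\frac12)\pi$.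

**Step 6.3 (the count).** We join both lists and compare with the degree. By (13), along $t_0<\dots<t_{n-1}<u_{n-2}<\dots<u_{m-1}$ the signs of $W_n(-y)$ are
$$(-1)^0,(-1)^1,\dots,(-1)^{n-1},\ (-1)^{n-2},(-1)^{n-3},\dots,(-1)^{m-1}.\tag{14}$$
They alternate strictly, also at the junction between $t_{n-1}$ and $u_{n-2}$. There are $n+(n-m)$ points, so at least $2n-m-1$ zeros in $y>0$, one in each gap.

If $n=2m+1$, then $2n-m-1=3m+1=\deg W_n$.

If $n=2m$, then $2n-m-1=3m-1$, one less than the degree. For large $y$, $W_n(-y)$ has the sign $(-1)^{3m}=(-1)^m$, because the leading coefficient is positive. The sign at $u_{m-1}$ is $(-1)^{m-1}$, so there is one more zero beyond $u_{m-1}$, which makes $3m=\deg W_n$.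

So $W_n$ has $\deg W_n$ distinct negative zeros. They are all its zeros and they are simple. As $W_0$ is constant, Theorem 1 and the conjecture are proved. $\blacksquare$

*Remark.* The Claim of Step 3.3 is essential to this count. Had $P(\mu)$ been positive at $\beta$, the limit of $\Phi_n$ there would be $(n-1)\pi$. Then $t_{n-1}$ would not be guaranteed, the signs at $t_{n-2}$ and $u_{n-2}$ would agree, and the count would guarantee two zeros fewer.

## 7. Location and limiting distribution of the zeros

Finite measures $\nu_n$ on $(0,\infty)$ converge *weakly* to a finite measure $\nu$ if $\int f\,d\nu_n\to\int f\,d\nu$ for each bounded continuous $f$. For example, $\frac1n\sum_{k=1}^n\delta_{k/n}$ converges weakly to Lebesgue measure on $(0,1]$; these are Riemann sums.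

**Theorem 2.** Let $\alpha,\beta,\gamma,\theta$ be as above.

1. For $n\ge2$, $W_n$ has at least $n-1$ zeros in $(-\beta,-\alpha)$, at most one zero in $[-\gamma,-\beta]$, and all others in $(-\infty,-\gamma)$. For every $n\ge1$ all zeros are $<-\alpha$. The constant is sharp: the largest zero of $W_n$ tends to $-\alpha$.
2. $\theta$ is strictly increasing on $I_1$ from $0$ to $\pi$ and strictly decreasing on $I_2$ from $\pi$ to $\frac\pi2$. For $[u,v]\subset I_1$ or $[u,v]\subset I_2$ and $n\ge2$, the number of zeros of $W_n$ in $[-v,-u]$ is $\frac n\pi|\theta(v)-\theta(u)|+\varepsilon$ with $|\varepsilon|\le15$. So $\frac1n\sum_{W_n(-y)=0}\delta_y$ converges weakly to the measure $\frac1\pi|\theta'(y)|\,dy$ on $I_1\cup I_2$ (mass $1$ on $I_1$, $\frac12$ on $I_2$). In particular the zeros of the $W_n$ are dense in $(-\infty,-\gamma]\cup[-\beta,-\alpha]$.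
3. The usual interlacing strengthening fails: $W_2$ has no zero in $(-0.12,-0.01)$, while $W_3$ has at least two there.

**Step 7.1 (part 1).** We use that the count of Section 6 is exact. Since the zeros found there are all the zeros, each gap of (14) contains exactly one. In the variable $y$, exactly $n-1$ zeros lie in $(t_0,t_{n-1})\subset I_1$; exactly one lies in $(t_{n-1},u_{n-2})$, an interval that contains $[\beta,\gamma]$; and the rest are larger than $u_{n-2}>\gamma$. The one zero in $(t_{n-1},u_{n-2})$ may lie in $I_1$, in $[\beta,\gamma]$ or in $I_2$. This gives the first sentence. All zeros have $y>t_0>\alpha$, and for $n=1$ we have $\frac17>\alpha$.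

For sharpness let $\varepsilon>0$ be small, so that $\alpha+\varepsilon\in I_1$. On $I_1$, $\operatorname{Arg}P(\lambda)>0$ and $\operatorname{Arg}(\bar\lambda-\rho)>-\pi$, so $\Phi_n(\alpha+\varepsilon)\ge n\theta(\alpha+\varepsilon)-\pi\to\infty$ as $n\to\infty$. For large $n$ this exceeds $\frac32\pi$, so the first passages $t_0<t_1$ lie in $(\alpha,\alpha+\varepsilon)$, with a zero between them.

**Step 7.2 (a lower bound on any subinterval).** We show that for $u<v$ in the same $I_j$ and $n\ge2$
$$\#\{\text{zeros of }W_n(-y)\text{ in }(u,v)\}\ \ge\ \tfrac n\pi|\theta(v)-\theta(u)|-5 .\tag{15}$$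
An open interval of length $\ell\pi$ contains at least $\ell-1$ half-odd multiples of $\pi$. So at least $|\Phi_n(v)-\Phi_n(u)|/\pi-1$ consecutive half-odd multiples lie strictly between $\Phi_n(u)$ and $\Phi_n(v)$. They are attained in order in $(u,v)$, and by (13) the signs alternate, so there are at least $|\Phi_n(v)-\Phi_n(u)|/\pi-2$ zeros. Since $\operatorname{Arg}P(\lambda)\in(-\pi,\pi)$ and $\operatorname{Arg}(\bar\lambda-\rho)\in(-\pi,0)$, these two terms change by at most $2\pi$ and $\pi$, so $|\Phi_n(v)-\Phi_n(u)|\ge n|\theta(v)-\theta(u)|-3\pi$. This gives (15).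

**Step 7.3 ($\theta$ is strictly monotone).** The degree bound does this: extra variation of $\theta$ would produce too many zeros. By Step 4.2, $\theta$ goes from $0$ to $\pi$ on $I_1$ and from $\pi$ to $\frac\pi2$ on $I_2$. Suppose $\theta$ is not monotone on one of them, say $I_j$. Then there are $a<b<c$ in $I_j$ with $(\theta(b)-\theta(a))(\theta(c)-\theta(b))<0$, and
$$|\theta(b)-\theta(a)|+|\theta(c)-\theta(b)|=|\theta(c)-\theta(a)|+2\kappa,\qquad\kappa=\min\big(|\theta(b)-\theta(a)|,|\theta(c)-\theta(b)|\big)>0 .$$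
Add to $a,b,c$ two points close to the ends of $I_j$, and take two points close to the ends of the other interval. We get finite partitions in $I_1$ and $I_2$ with $\sum|\Delta\theta|>\frac{3\pi}2+\delta$ for some $\delta>0$. The pieces are disjoint and their number $K$ does not depend on $n$, so (15) gives more than $\frac n\pi(\frac{3\pi}2+\delta)-5K$ zeros, which is more than $\frac{3n}2$ for large $n$. But $\deg W_n\le\frac{3n}2$, a contradiction. So $\theta$ is monotone on each $I_j$. It is real-analytic and not constant there, hence not constant on any subinterval, hence strictly monotone.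

**Step 7.4 (the two-sided count).** The lower bound is (15). For the upper bound we count in the complement. Let $[u,v]\subset I_j$. The set $(I_1\cup I_2)\setminus[u,v]$ consists of three open intervals. Apply (15) inside each and let end points tend to the ends of $I_1$ and $I_2$. By monotonicity the variations of $\theta$ on $I_1$ and $I_2$ are $\pi$ and $\frac\pi2$, so the three lower bounds add up to $\frac{3n}2-\frac n\pi|\theta(v)-\theta(u)|-15$. There are at most $\frac{3n}2$ zeros in all, so $[u,v]$ contains at most $\frac n\pi|\theta(v)-\theta(u)|+15$. Hence $|\varepsilon|\le15$.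

**Step 7.5 (weak convergence and density).** Let $\nu_n=\frac1n\sum_{W_n(-y)=0}\delta_y$ and let $\nu$ be the measure $\frac1\pi|\theta'(y)|\,dy$ on $I_1\cup I_2$. By monotonicity $\nu([u,v])=\frac1\pi|\theta(v)-\theta(u)|$, so $\nu$ has mass $1$ on $I_1$ and $\frac12$ on $I_2$. By Step 7.4, $\nu_n([u,v])\to\nu([u,v])$ for $[u,v]\subset I_j$. The total masses satisfy $\deg W_n/n\to\frac32$, the mass of $\nu$; this prevents mass from escaping.

In detail, let $f$ be continuous with $|f|\le M$, and let $\varepsilon>0$. Choose a set $K=[u_1,v_1]\cup[u_2,v_2]$ with $[u_j,v_j]\subset I_j$ and $\nu(K)>\frac32-\varepsilon$. Then $\nu_n(K)\to\nu(K)$, so outside $K$ the mass of $\nu_n$ tends to $\frac32-\nu(K)<\varepsilon$. Cut $K$ into finitely many closed intervals $J_i$ on which $f$ varies by less than $\varepsilon$, and let $f_i$ be a value of $f$ on $J_i$. Each dividing point carries $\nu_n$-mass at most $\frac1n$, because the zeros are simple. So $\int_Kf\,d\nu_n$ differs from $\sum_if_i\nu_n(J_i)$ by at most $\frac32\varepsilon+O(\frac1n)$;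 the same holds for $\nu$ without the last term; and $\nu_n(J_i)\to\nu(J_i)$. Altogether $\limsup|\int f\,d\nu_n-\int f\,d\nu|\le3\varepsilon+2M\varepsilon$. As $\varepsilon$ was arbitrary, $\nu_n\to\nu$ weakly.

For density, if $u<v$ lie in the same $I_j$, then $\theta(u)\ne\theta(v)$, and the right side of (15) is positive for large $n$. So every open subinterval of $I_1\cup I_2$ contains some zero in the variable $y$, and the closure of the set of all zeros contains $(-\infty,-\gamma]\cup[-\beta,-\alpha]$.

**Step 7.6 (part 3).** This is the computation of Section 1. The three zeros of $W_2$ lie in $(-0.01,0)$, $(-0.13,-0.12)$ and $(-3,-0.13)$, while $W_3(-0.01)<0$, $W_3(-0.02)>0$ and $W_3(-0.12)<0$ give at least two zeros of $W_3$ in $(-0.12,-0.01)$. $\blacksquare$
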